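# Are Morse trajectory spaces cleanly cut out for a generic invariant metric?

## 1. Genericity and cleanness: the plausible "yes"

Let $M$ be a closed smooth manifold on which a finite group $G$ acts smoothly, let $f:M\to\mathbb R$ be a $G$-invariant Morse function, and let $g$ be a $G$-invariant Riemannian metric. For critical points $p,q$ let $\widetilde{\mathcal M}_{f,g}(p,q)$ be the space of parametrized trajectories $\gamma:\mathbb R\to M$, $\gamma'=-\nabla_gf(\gamma)$, with $\gamma(s)\to p$ as $s\to-\infty$ and $\gamma(s)\to q$ as $s\to+\infty$. It is the zero set of the section $\mathcal L(\gamma)=\frac{d\gamma}{ds}+\nabla_gf(\gamma)$ of a Banach bundle over a Banach manifold of paths from $p$ to $q$; write $D_u$ for the linearization of $\mathcal L$ at a zero $u$.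

Without a group, a generic metric makes all these spaces transversely cut out. With a group, transversality can be impossible (Section 2 has an example). There is a natural weaker condition.

**Definition.** $\widetilde{\mathcal M}_{f,g}(p,q)$ is *cleanly cut out* if $\mathcal L^{-1}(0)$ is a disjoint union of smooth submanifolds with $T_u\mathcal L^{-1}(0)=\ker D_u$ for every $u$ in it. Different connected components may have different dimensions, and $\dim \ker D_u$ is locally constant.

We use the finite-dimensional version. Let $\phi_t$ be the flow of $-\nabla_gf$ and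
$$W^u(p)=\{x:\phi_t(x)\to p,\ t\to-\infty\},\qquad W^s(q)=\{x:\phi_t(x)\to q,\ t\to+\infty\}.$$
These are embedded submanifolds, diffeomorphic to Euclidean spaces, with $\dim W^u(p)=\mathrm{ind}(p)$ and $\dim W^s(q)=\dim M-\mathrm{ind}(q)$. The space $T_pW^u(p)$ is the negative eigenspace of the Hessian (with respect to $g$) at $p$, and $T_qW^s(q)$ is the positive one at $q$. The map $u\mapsto u(0)$ identifies $\widetilde{\mathcal M}_{f,g}(p,q)$ with $W^u(p)\cap W^s(q)$, and $\ker D_u\cong T_{u(0)}W^u(p)\cap T_{u(0)}W^s(q)$. The moduli space is cleanly cut out if and only if $W^u(p)$ and $W^s(q)$ *intersect cleanly*: near each of its points the intersection is a submanifold whose tangent spaces are $T_yW^u(p)\cap T_yW^s(q)$. In particular: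

$$\text{if the intersection is clean, then } y\mapsto \dim\big(T_yW^u(p)\cap T_yW^s(q)\big)\text{ is locally constant on } W^u(p)\cap W^s(q). \tag{1}$$

Small examples in $\mathbb R^3$: a transverse intersection is clean. A plane meets itself cleanly but not transversely. The surfaces $\{z=0\}$ and $\{z=x^2\}$ meet in the line $x=z=0$, but their tangent planes coincide along it, so the intersection is not clean. The surfaces $\{z=0\}$ and $\{z=xy\}$ meet in two crossing lines, which is not a submanifold at the origin; there the dimension of the intersection of tangent planes is $2$ at the origin and $1$ elsewhere.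

*Generic* means: the set of $G$-invariant metrics with the stated property contains a comeager (residual) subset of the space of smooth $G$-invariant metrics in the $C^\infty$ topology, that is, a countable intersection of sets with dense interior.

The question, from Erkao Bao and Ke Zhu, "Computable, obstructed Morse homology for clean intersections", arXiv:2409.11565 (2024), is this: *for any fixed equivariant Morse function, does a generic equivariant metric make all the moduli spaces cleanly cut out?*

The first guess is "yes". Symmetry may force the two tangent spaces to be too small to span, but it should force this in the same way at all nearby points, and whatever is not forced should be removable by a perturbation. Let us test this.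

## 2. Three tests: no symmetry, a reflected 2-torus, a half-turn on the 3-torus

**Trivial group.** Here the classical theorem says that for generic $g$ all $W^u(p)$, $W^s(q)$ are transverse, hence clean. (The proof in Section 8 contains this: take $G=1$ in Lemma 7.)

**A reflection of the 2-torus.** Let $M=(\mathbb R/2\pi)^2$, $\tau(x,y)=(x,-y)$, and $f=\cos x\,(1-a\cos y)$ with $0<a<1$. From $f_x=-\sin x(1-a\cos y)$ and $f_y=a\cos x\sin y$, the critical points are the four points with $x,y\in\{0,\pi\}$. There the Hessian is diagonal with entries $-\cos x(1-a\cos y)$ and $a\cos x\cos y$, all nonzero, so $f$ is Morse. The points $p=(0,0)$ and $q=(\pi,0)$ both have index $1$: at $p$ the $x$-direction is negative and $y$ positive, and at $q$ the opposite.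

Take any $\tau$-invariant metric. The gradient is tangent to the fixed circle $C=\{y=0\}$, and $f|_C=(1-a)\cos x$ has only the critical points $p$ and $q$. So $C\setminus\{q\}\subset W^u(p)$. Both are $1$-dimensional, so $C\setminus\{q\}$ contains a neighborhood of $p$ in $W^u(p)$, and flowing forward gives $W^u(p)=C\setminus\{q\}$. Likewise $W^s(q)=C\setminus\{p\}$. The intersection is two open arcs with common tangent line $TC$: it is clean, and it is transverse for *no* invariant metric. The guess survives, and we see why clean is the right word.

**A half-turn on the 3-torus.** Let $M=(\mathbb R/2\pi)^3$, $\sigma(x,y,z)=(x,-y,-z)$, $f=\cos x\,(1+\tfrac14\cos y-\tfrac14\cos z)$. The bracket is at least $\frac12$, so $f_x=0$ forces $\sin x=0$; then $f_y=f_z=0$ force $\sin y=\sin z=0$. At these eight points the Hessian is diagonal with nonzero entries, so $f$ is Morse. At $p=(0,0,0)$ the signs are $(-,-,+)$, at $q=(\pi,0,0)$ they are $(+,+,-)$. So $W^u(p)$ and $W^s(q)$ are surfaces, and $f$ decreases from $p$ to $q$ along the two arcs of $C=\{y=z=0\}$.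

For the flat metric, $z\mapsto-z$ is an isometry preserving $f$, so the flow preserves the torus $F=\{z=0\}$. The unstable manifold of $p$ inside $F$ has dimension $2=\dim W^u(p)$, so as before $W^u(p)\subset F$; likewise $W^s(q)\subset F$. Their intersection is open in $F$, hence clean, of dimension $2$. But $z\mapsto-z$ is not in $G=\langle\sigma\rangle$. At a point of $C$ the normal parts of $TW^u(p)$ and $TW^s(q)$ are two lines in the $yz$-plane, on which $\sigma$ acts by $-1$. A $\sigma$-invariant perturbation can rotate one line and not the other, and then the surfaces become transverse along $C$ (Lemma 7 (T′) proves this). If instead $G$ contains both $y\mapsto -y$ and $z\mapsto-z$, the lines cannot be rotated, and the intersection is open in $F$ for every invariant metric. In both cases the guess survives.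

We shall see that the guess is right in all dimensions $\le 3$, and wrong from dimension $4$ on.

## 3. Fixed-point sets and the splitting of tangent spaces

**Fixed sets.** For $H\le G$ the set $M^H$ is a closed submanifold with $T_xM^H=(T_xM)^H$, because near a fixed point the $H$-action is linear in suitable coordinates. Let $C$ be a component of $M^H$. An invariant gradient satisfies $\nabla_gf(x)\in(T_xM)^H$, so it is tangent to $C$, and there it equals $\nabla_{g|_C}(f|_C)$. So $\phi_t$ preserves $C$, and the critical points of $f|_C$ are critical points of $f$.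

**Isotypic parts.** A real representation $V$ of a finite group $H$ is canonically the direct sum of its isotypic parts $V_\rho$, one for each irreducible $\rho$. For example, if $\mathbb Z/2$ acts on $\mathbb R^3$ by $(x,y,z)\mapsto(x,-y,-z)$, the trivial part is the $x$-axis and the sign part is the $yz$-plane. The facts we need are these. If $U,V'\subset V$ are invariant subspaces, then $U=\bigoplus_\rho(U\cap V_\rho)$, and $U\cap V'$ and $U+V'$ can be computed part by part. By Schur's lemma an invariant symmetric form is block diagonal for the decomposition, so the Hessian at a critical point in $C$ has an index on each part; in particular it is nondegenerate on $T_pC$, so $f|_C$ is Morse. If $E\to Y$ is a vector bundle with a fiberwise $H$-action and $Y$ is connected, the projection to each isotypic part is a fixed linear combination of the operators $h\in H$. It varies continuously, so its rank, which is its trace, is constant, and the parts are subbundles.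

**Splitting $TW^u$ and $TW^s$ along $C$.** Let $N\subset TM|_C$ be the sum of the nontrivial $H$-isotypic parts, so $TM|_C=TC\oplus N$. It does not depend on the metric, and it is isomorphic to the normal bundle of $C$. For critical points $p,q\in C$ let $W^u_C(p),W^s_C(q)$ be the unstable and stable manifolds of $f|_C$. Then $W^u_C(p)=W^u(p)\cap C$. Since $p$ is fixed by $H$, $W^u(p)$ is $H$-invariant. Its $H$-fixed set is near each $x\in W^u_C(p)$ equal to $W^u_C(p)$, so $T_xW^u_C(p)=(T_xW^u(p))^H=T_xW^u(p)\cap T_xC$. The same holds for $W^s(q)$. Hence
$$T_xW^u(p)=T_xW^u_C(p)\oplus L_x,\qquad T_yW^s(q)=T_yW^s_C(q)\oplus K_y, \tag{2}$$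
for $x\in W^u_C(p)$ and $y\in W^s_C(q)$, with $H$-invariant $L_x\subset N_x$ and $K_y\subset N_y$. Since $W_C^u(p)$ and $W^s_C(q)$ are connected, $L$ and $K$ are smooth subbundles of $N$ over them, with isotypic parts of constant rank, which we read off at $p$ and at $q$:
$$\mathrm{rank}\,L_\rho=\text{index of }\mathrm{Hess}f\text{ on }N_{\rho,p},\qquad \mathrm{rank}\,K_\rho=\mathrm{rank}\,N_\rho-\text{index of }\mathrm{Hess}f\text{ on }N_{\rho,q}. \tag{3}$$

**Along a trajectory nothing changes.** The flow is equivariant, so the isotropy group $G_x$ is constant along trajectories. And $d\phi_t$ maps $T_xW^u(p)$ to $T_{\phi_t(x)}W^u(p)$ and $T_xW^s(q)$ to $T_{\phi_t(x)}W^s(q)$. So transversality, and the dimension in (1), are constant along each trajectory. If cleanness fails because the dimension jumps, it must jump from one trajectory to another.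

## 4. Perturbing stratum by stratum, and a circle of trajectories where this stops

A sensible proof of "yes" goes as follows. First, perturb inside each $C$: invariant perturbations restrict to enough perturbations on $C$ to make $W^u_C(p)$ and $W^s_C(q)$ transverse in $C$ at points with isotropy exactly $H$. This works (Lemma 7 (T)). Second, treat the normal parts $L,K\subset N$ of (2). Parts on which no choice is possible behave the same everywhere; for the others, rotate $L$ against $K$ until they are in general position.

If $C$ is a circle, there is a single trajectory through each noncritical point, and $\dim(L\cap K)$ is constant along it. One rotation settles the matter, as in the 3-torus. Suppose instead that $C=\Sigma$ is a 2-sphere, that $f|_\Sigma$ has exactly two critical points, the maximum $p$ and the minimum $q$, that $N$ has rank $2$ with $H$ acting by signs, and that $L,K$ have rank $1$. Every trajectory in $\Sigma^\circ:=\Sigma\setminus\{p,q\}$ runs from $p$ to $q$, and they form a circle's worth. We can still rotate $L$ against $K$ near any *one* trajectory. We want $L\ne K$ for *all* of them at once.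

Take a level circle $c\subset\Sigma^\circ$, bounding closed discs $D_p\ni p$ and $D_q\ni q$. Orient $N$ and choose a fiber metric. Over the disc $D_p$ the line bundle $L$ is trivial, so it has a unit section $\ell$; over $D_q$ take a unit section $k$ of $K$. On $c$ write $\ell=e^{i\theta}k$, and let $w$ be the winding number of $e^{i\theta}:c\to S^1$. If we extend $k$ from $D_q$ over $D_p$, then in the trivialization of $N|_{D_p}$ given by $\ell$ its boundary values are $e^{-i\theta}$, so the count of its zeros gives the Euler number of $N$ as $\pm w$. Thus
$$w=\pm e(N)\quad\text{for every invariant metric.} \tag{4}$$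
Now $L=K$ exactly where $e^{i\theta}=\pm1$. If $e(N)\neq0$, the loop $e^{i\theta}$ covers the circle, so $L=K$ at some points of $c$, and $L\ne K$ at others. No perturbation can change this, because $N$ does not depend on the metric. This is where the approach stops, and it tells us what to build: a fixed 2-sphere whose normal bundle has rank $2$ and nonzero Euler number, hence a 4-manifold.

The simplest candidate is a line in $\mathbb{CP}^2$. We need an invariant Morse function on $\mathbb{CP}^2$ with normal index $1$ at both poles of the line.

## 5. An invariant Morse function on $\mathbb{CP}^2$ that no invariant metric makes clean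

**Theorem 1.** *Let $M=\mathbb{CP}^2$ and $G=\mathbb Z/2=\langle\tau\rangle$ with $\tau[x:y:z]=[x:y:-z]$. With $v=(x,y,z)$, let*
$$f([x:y:z])=\frac{|x|^2-|y|^2}{|v|^2}+\frac{2\,\mathrm{Re}\big((\bar x^2+\bar y^2)z^2\big)}{|v|^4}.$$
*Then $f$ is a $G$-invariant Morse function. With $p=[1:0:0]$ and $q=[0:1:0]$, there is no $G$-invariant metric for which $\widetilde{\mathcal M}_{f,g}(p,q)$ is cleanly cut out.*

So the set of good metrics is empty, and the answer to the question is no.

### 5.1. $f$ is Morse

Replacing $v$ by $\lambda v$ multiplies $\bar x^2z^2$ and $\bar y^2z^2$ by $\bar\lambda^2\lambda^2=|\lambda|^4$, so $f$ is well defined and smooth; only $z^2$ and $|z|^2$ occur, so it is $\tau$-invariant. Let $\Sigma=\{z=0\}\cong S^2$, a component of $M^G=\Sigma\sqcup\{[0:0:1]\}$.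

**Step 1: critical points on $\Sigma$.** This step finds $p,q$ and their normal indices. At points of $\Sigma$, $df$ vanishes on the $(-1)$-eigenspace of $d\tau$ by invariance. So the critical points on $\Sigma$ are those of $f|_\Sigma=\frac{|x|^2-|y|^2}{|x|^2+|y|^2}$: the maximum $p$ and the minimum $q$. Near $p$ put $x=1$, $z=z_1+iz_2$. Up to third order $\frac{1-|y|^2}{1+|y|^2+|z|^2}=1-2|y|^2-|z|^2$, and the second term of $f$ is $2\,\mathrm{Re}\,z^2$, so
$$f=1-2|y|^2-|z|^2+2\,\mathrm{Re}\,z^2=1-2|y|^2+z_1^2-3z_2^2 .$$
Near $q$ put $y=1$. Then $\frac{|x|^2-1}{1+|x|^2+|z|^2}=-1+2|x|^2+|z|^2$ up to third order, so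
$$f=-1+2|x|^2+|z|^2+2\,\mathrm{Re}\,z^2=-1+2|x|^2+3z_1^2-z_2^2 .$$
Both points are nondegenerate, $\mathrm{ind}(p)=3$, $\mathrm{ind}(q)=1$, and in the normal ($z$) direction the index is $1$ at both.

**Step 2: reduction for $z\neq0$.** This step turns the remaining critical point equations into linear ones. The map $(x,y)\mapsto[x:y:\sqrt{1-|x|^2-|y|^2}]$ is a diffeomorphism from the open unit ball of $\mathbb C^2$ onto $\{z\ne0\}$. Write $x=a+ib$, $y=s+it$, $(A,B,S,T)=(a^2,b^2,s^2,t^2)$, $R=1-A-B-S-T>0$, and $Q=A-B+S-T=\mathrm{Re}(\bar x^2+\bar y^2)$. Then $f=h:=A+B-S-T+2RQ$, and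
$$h_A=1+2R-2Q,\quad h_B=1-2R-2Q,\quad h_S=-1+2R-2Q,\quad h_T=-1-2R-2Q.$$
Since $\partial_af=2ah_A$ and similarly for $b,s,t$, at a critical point each nonzero variable has vanishing $h$-derivative. The pairwise differences are
$$h_A-h_B=4R,\quad h_A-h_S=2,\quad h_A-h_T=2+4R,$$
$$h_B-h_T=2,\quad h_S-h_T=4R,\quad h_B-h_S=2-4R.$$
Since $R>0$, only the last can vanish. So two variables can be nonzero together only if they are $b$ and $s$, and then $R=\frac12$. The set $I$ of nonzero variables is therefore empty, a singleton, or $\{b,s\}$ with $R=\frac12$.

**Step 3: the Hessians.** Differentiating again, $\partial_i\partial_jf=4x_ix_jh_{ij}$ for $i\ne j$ and $\partial_i^2f=2h_i+4x_i^2h_{ii}$. At a critical point this is block diagonal: the entry is $2h_i$ for a variable not in $I$, and on $I$ there is the block $(4x_ix_jh_{ij})_{i,j\in I}$, because $h_i=0$ there. The constants are $h_{AA}=h_{SS}=-4$, $h_{BB}=h_{TT}=4$, $h_{BS}=0$. The cases: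

* $I=\emptyset$: $R=1$, $Q=0$, and $(h_A,h_B,h_S,h_T)=(3,-1,1,-3)$.
* $I=\{a\}$: $h_A=3-4A=0$, so $A=\frac34$, $R=\frac14$, $Q=\frac34$; $h_B=-1$, $h_S=-2$, $h_T=-3$; $I$-entry $-12$.
* $I=\{b\}$: $h_B=-1+4B=0$, so $B=\frac14$, $R=\frac34$, $Q=-\frac14$; $h_A=3$, $h_S=1$, $h_T=-2$; $I$-entry $4$.
* $I=\{s\}$: $h_S=1-4S=0$, so $S=\frac14$, $R=\frac34$, $Q=\frac14$; $h_A=2$, $h_B=-1$, $h_T=-3$; $I$-entry $-4$.
* $I=\{t\}$: $h_T=-3+4T=0$, so $T=\frac34$, $R=\frac14$, $Q=-\frac34$; $h_A=3$, $h_B=2$, $h_S=1$; $I$-entry $12$.
* $I=\{b,s\}$: $R=\frac12$, then $h_B=-2Q=0$, so $Q=0$ and $B=S=\frac14$; $h_A=2$, $h_T=-2$; $I$-block $\mathrm{diag}(4,-4)$.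

No zero occurs, so $f$ is Morse. As a check, add up $(-1)^{\mathrm{ind}}$, counting the signs of the nonzero variables: $p$ and $q$ give $-1-1$, and the six cases give $+1$, $+2$, $-2$, $-2$, $+2$, $+4$. The total is $3=\chi(\mathbb{CP}^2)$.

### 5.2. The jump, seen for the Fubini–Study metric

Before treating all metrics, let us see the failure for one. Here $C=\Sigma$, $H=G$, and $N$ is the $(-1)$-eigenbundle of $d\tau$: the $z$-direction in the chart $x=1$ with coordinates $(y,z)$, and the $z'$-direction in the chart $y=1$ with coordinates $(x',z')=(1/y,z/y)$. By Step 1, $L_p$ is the imaginary $z$-axis and $K_q$ is the real $z'$-axis.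

The maps $\sigma_1[x:y:z]=[\bar x:\bar y:\bar z]$ and $\sigma_2[x:y:z]=[\bar x:-\bar y:\bar z]$ are Fubini–Study isometries that preserve $f$, commute with $\tau$, and fix $p,q$. So they preserve $L$ and $K$. At a point of $\Sigma$ fixed by $\sigma_j$, the line $L$ is invariant under the reflection $d\sigma_j|_N$, so it is one of its two eigenlines; by continuity, it cannot switch along an arc of such points. The same holds for $K$.

Along $y=r>0$, $\sigma_1$ acts by $z\mapsto\bar z$ and $z'\mapsto\bar z'$. So $L$ is the imaginary $z$-axis all along the arc, starting from $p$, and $K$ is the real $z'$-axis, starting from $q$. As $z=rz'$, $K$ is the real $z$-axis, and $L\cap K=0$.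

Along $y=ir$, $r>0$, $\sigma_2$ fixes the points and acts by $z\mapsto\bar z$ and, since $[\bar x':-1:\bar z']=[-\bar x':1:-\bar z']$, by $z'\mapsto-\bar z'$. Again $L$ is the imaginary $z$-axis and $K$ the real $z'$-axis. But now $z=irz'$, so $K$ is the imaginary $z$-axis, and $L=K$.

So the dimension of $TW^u(p)\cap TW^s(q)$ is $2$ at $[1:1:0]$ and $3$ at $[1:i:0]$, two points of the connected set $\Sigma^\circ\subset W^u(p)\cap W^s(q)$. By (1) the intersection is not clean.

### 5.3. No invariant metric is clean

The next lemma is the obstruction (4) in the form used below.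

**Lemma 2.** *Let $N$ be a real rank-2 vector bundle over $\Sigma\cong S^2$ with $e(N)\ne0$, let $p\ne q$ in $\Sigma$ and $\Sigma^\circ=\Sigma\setminus\{p,q\}$. Let $L$ be a continuous line subbundle of $N|_{\Sigma\setminus\{q\}}$ and $K$ one of $N|_{\Sigma\setminus\{p\}}$. Then $y\mapsto\dim(L_y\cap K_y)$ is not constant on $\Sigma^\circ$.*

*Proof.* First, $N$ has no continuous real line subbundle over all of $\Sigma$. Such a line bundle would be trivial, because $\Sigma$ is simply connected, and so it would give a nowhere zero section of $N$, contradicting $e(N)\ne0$. We show that a constant dimension would produce a line subbundle.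

*Constant value $1$.* Then $L=K$ on $\Sigma^\circ$, so $L$ over $\Sigma\setminus\{q\}$ and $K$ over $\Sigma\setminus\{p\}$ glue to a line subbundle of $N$ over $\Sigma$. Contradiction.

*Constant value $0$.* Fix a fiber metric on $N$ and let $K^\perp$ be the orthogonal complement of $K$ over $\Sigma\setminus\{p\}$. Over $\Sigma^\circ$ the line $L$ is complementary to $K$, so $L=\mathrm{graph}(\alpha)$ for a continuous section $\alpha$ of $\mathrm{Hom}(K^\perp,K)$. Let $\beta:\Sigma\to[0,1]$ be smooth with $\beta=1$ near $p$ and $\beta=0$ near $q$. Then $\mathrm{graph}(\beta\alpha)\subset N|_{\Sigma^\circ}$ is a line subbundle. Near $p$ it equals $L$, so it extends over $p$. Near $q$ it equals $K^\perp$, so it extends over $q$. Again $N$ has a line subbundle over $\Sigma$. Contradiction. $\square$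

**Proof of Theorem 1.** *Step 1: the tangent spaces along $\Sigma$.* Let $g$ be any $G$-invariant metric. The gradient is tangent to $\Sigma$, and $f|_\Sigma$ has only the critical points $p$ (maximum) and $q$ (minimum), so every trajectory in $\Sigma^\circ$ runs from $p$ to $q$. Hence $W^u_\Sigma(p)=\Sigma\setminus\{q\}$ and $W^s_\Sigma(q)=\Sigma\setminus\{p\}$, and (2) reads
$$T_yW^u(p)=T_y\Sigma\oplus L_y\ (y\ne q),\qquad T_yW^s(q)=T_y\Sigma\oplus K_y\ (y\neq p).$$
Both manifolds have dimension $3$, so $L$ and $K$ are line subbundles of $N$. For $y\in\Sigma^\circ$,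
$$T_yW^u(p)\cap T_yW^s(q)=T_y\Sigma\oplus(L_y\cap K_y).$$

*Step 2: the contradiction.* The bundle $N$ is isomorphic to the normal bundle of a line in $\mathbb{CP}^2$, which has Euler number $1$. Suppose the moduli space were cleanly cut out. By (1), $\dim(L_y\cap K_y)$ is locally constant on $\Sigma^\circ$, hence constant, since $\Sigma^\circ$ is connected. This contradicts Lemma 2. $\blacksquare$

## 6. Fixed spheres with nonzero Euler class, higher dimensions, and nearby functions

**Theorem 3.** *Let a finite group $G$ act smoothly on a closed manifold $M$, and let $f$ be an invariant Morse function. Let $\Sigma\cong S^2$ be a component of $M^G$, and let $N'\subset TM|_\Sigma$ be the isotypic subbundle of a nontrivial real irreducible representation of $G$. Assume:*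

* *$\mathrm{rank}\,N'=2$ and $e(N')\ne0$;*
* *$f|_\Sigma$ has exactly two critical points, the maximum $p$ and the minimum $q$;*
* *$\mathrm{Hess}f$ restricted to $N'_p$ and to $N'_q$ has index $1$.*

*Then for no invariant metric do $W^u(p),W^s(q)$ intersect cleanly.*

*Proof.* *Step 1: split.* Write $TM|_\Sigma=T\Sigma\oplus N'\oplus N''$, where $N''$ is the sum of the remaining nontrivial isotypic parts. As in Theorem 1, $W^u_\Sigma(p)=\Sigma\setminus\{q\}$ and $W^s_\Sigma(q)=\Sigma\setminus\{p\}$. By (2) and the splitting of invariant subspaces,
$$TW^u(p)=T\Sigma\oplus L\oplus L''\ \text{ over }\Sigma\setminus\{q\},\qquad TW^s(q)=T\Sigma\oplus K\oplus K''\ \text{ over }\Sigma\setminus\{p\},$$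
with $L,K\subset N'$ and $L'',K''\subset N''$. By (3), $\mathrm{rank}\,L=1$ and $\mathrm{rank}\,K=2-1=1$.

*Step 2: separate the two normal parts.* Suppose the intersection is clean. By (1) the sum $\dim(L\cap K)+\dim(L''\cap K'')$ is constant on the connected set $\Sigma^\circ$. The dimension of the intersection of two continuous subbundles is upper semicontinuous, so both summands are. Each is a constant minus the other, hence also lower semicontinuous. Being integer valued, each is locally constant, so $\dim(L\cap K)$ is constant on $\Sigma^\circ$. This contradicts Lemma 2 for $N'$. $\blacksquare$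

**Corollary 4.** *(i) For every $n\ge4$ there is a connected closed $n$-manifold, a finite group action and an invariant Morse function for which the clean condition fails for every invariant metric.*

*(ii) In Theorem 3 (in particular for Theorem 1), the failure for all metrics persists for all invariant $\tilde f$ that are $C^2$-close to $f$.*

*Proof.* (i) For $n=4$ use Theorem 1. For $n=4+k$ with $k\ge1$ take $M=\mathbb{CP}^2\times S^k$ with $S^k\subset\mathbb R^k\times\mathbb R$, and $G=\langle\tau\rangle\times\langle\rho\rangle$ with $\rho(v,\eta)=(-v,\eta)$. Let $F=f+\eta$. The height $\eta$ is Morse on $S^k$ with critical points $(0,\pm1)$, so $F$ is Morse, and it is invariant. The fixed set of $\rho$ on $S^k$ is the two poles, so $\Sigma\times\{(0,-1)\}$ is a component of $M^G$. Its normal isotypic parts are $N$ (where $\tau=-1$, $\rho=1$) and $T_{(0,-1)}S^k$ (where $\tau=1$, $\rho=-1$). They belong to different characters, so $N'=N$ is an isotypic subbundle of rank $2$ with $e(N)\ne0$. On $\Sigma\times\{(0,-1)\}$ the function $F$ is $f|_\Sigma-1$, and $\mathrm{Hess}F$ on $N$ is $\mathrm{Hess}f$ on $N$, of index $1$ at both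 poles. Theorem 3 applies.

(ii) *$\tilde f$ is Morse.* Fix an auxiliary invariant metric with Levi-Civita connection $\nabla$. That $f$ is Morse means that $df$ and $\det\nabla^2f$ have no common zero on the compact manifold $M$, which is a $C^2$-open condition.

*Critical points on $\Sigma$.* The restriction $f|_\Sigma$ is Morse, so $p$ and $q$ lie in small convex coordinate balls $U_p,U_q\subset\Sigma$ on which the coordinate Hessian of $f|_\Sigma$ is negative, respectively positive, definite on the closures. We take them so small that the form $\nabla^2f|_{N'}$ is nondegenerate of index $1$ over their closures. Outside $U_p\cup U_q$, $|d(f|_\Sigma)|$ is bounded below. If $\tilde f$ is $C^2$-close to $f$, all this holds for $\tilde f$ too. So $\tilde f|_\Sigma$ has no critical point outside $U_p\cup U_q$, and at most one in each ball, by strict concavity or convexity. It is not constant, so its maximum and its minimum are two distinct critical points. Hence there is exactly one critical point in each ball: the one in $U_p$, called $\tilde p$, is the maximum, and the one in $U_q$, called $\tilde q$, is the minimum. By invariance they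 are critical points of $\tilde f$, and there $\nabla^2\tilde f$ is the Hessian, of index $1$ on $N'$. Theorem 3 applies to $\tilde f$ with $\tilde p,\tilde q$. $\blacksquare$

## 7. Dimension at most three: the statement and the perturbation

**Theorem 5.** *If $\dim M=n\le3$, the claim is true: for every finite $G$, every smooth action and every invariant Morse $f$, a generic invariant metric makes all moduli spaces cleanly cut out.*

Together with Corollary 4, *the claim holds in dimension $n$ if and only if $n\le3$*. The proof carries out the program of Section 4: transversality inside the strata, then a case check of the normal parts, which have rank at most $2$; when the rank is $2$ the stratum is a circle.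

**Notation.** $\mathcal M$ is the space of smooth invariant metrics with the $C^\infty$ topology: an open subset of a separable Fréchet space, so separable, completely metrizable, and a Baire space. For $H\le G$ and a component $C$ of $M^H$ put $C^*=\{x\in C:G_x=H\}$. It is open in $C$, since its complement in $C$ is the union of the closed sets $C\cap M^{H'}$ with $H'\supsetneq H$. For each pair of critical points with $f(p)>f(q)$ fix $c=c_{pq}$ and $\varepsilon>0$ with $[c,c+\varepsilon]\subset(f(q),f(p))$ free of critical values, and let $S=f^{-1}(c)$. This is a $G$-invariant hypersurface, which every trajectory from $p$ to $q$ crosses exactly once.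

The next lemma is the tool for perturbing: it moves $W^u(p)\cap S$ by any invariant isotopy of $S$ and leaves $W^s(q)\cap S$ alone.

**Lemma 6 (perturbation).** *Let $g\in\mathcal M$ and let $Z$ be a $G$-invariant vector field on $S$ with time-one flow $\psi_Z$. There is $g_Z\in\mathcal M$ with*
$$W^s(q,g_Z)\cap S=W^s(q,g)\cap S,\qquad W^u(p,g_Z)\cap S=\psi_Z\big(W^u(p,g)\cap S\big),$$
*and likewise for $W^u_C,W^s_C$. If $Z$ ranges over a finite-dimensional space, then $g_Z\to g$ in $C^\infty$ as $Z\to0$.*

*Proof.* *Step 1: the new gradient.* Let $X=\nabla_gf$ and, on the slab $f^{-1}[c,c+\varepsilon]$, let $\xi=-X/df(X)$, so $df(\xi)=-1$. The flow of $-\xi$ starting on $S$ gives an equivariant diffeomorphism $\Theta:S\times[0,\varepsilon]\to f^{-1}[c,c+\varepsilon]$ with $f\circ\Theta=c+t$. Let $\beta\ge0$ be a bump function with compact support in $(0,\varepsilon)$ and $\int\beta=1$. Put $Y=\Theta_*(\beta(t)Z)$, an invariant field with values in $\ker df$, and $X_Z=X-df(X)Y$, extended by $X$ outside the slab. Then $X_Z$ is invariant and $df(X_Z)=df(X)$, which is positive on the slab.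

*Step 2: a metric with this gradient.* On the slab let $g_Z$ equal $g$ on $\ker df$, let $X_Z\perp\ker df$, and let $g_Z(X_Z,X_Z)=df(X_Z)$. This is a smooth invariant metric, and $g_Z(X_Z,\cdot)=df$ on $\ker df$ and on $X_Z$, so $\nabla_{g_Z}f=X_Z$. Where $Y=0$ it equals $g$, because $X\perp_g\ker df$ and $g(X,X)=df(X)$. So it extends by $g$ outside the slab. It depends smoothly on $Z$ and $g_0=g$, which gives the last claim.

*Step 3: the new flow.* On the slab $-\nabla_{g_Z}f=-X+df(X)Y=df(X)(\xi+Y)$, so its orbits are those of $\xi+Y$, which in the coordinates $\Theta$ is $\dot t=-1$, $\dot s=\beta(t)Z(s)$. As $t$ runs from $\varepsilon$ to $0$, $s$ moves along the flow of $Z$ for total time $\int\beta=1$. So $\Theta(s,\varepsilon)$ is carried to $\psi_Z(s)\in S$, whereas under $g$ it is carried to $s$. Nothing changes on $\{f\le c\}$, which determines $W^s(q)\cap S$, or on $\{f\ge c+\varepsilon\}$, which determines $W^u(p)\cap f^{-1}(c+\varepsilon)=\Theta\big((W^u(p,g)\cap S)\times\{\varepsilon\}\big)$. This proves the two formulas. Finally, $\psi_Z$ is an equivariant diffeomorphism isotopic to the identity through the flow of $Z$,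 so it preserves $S\cap C$ and isotropy groups; intersecting the formulas with $C$ gives the statement for $W^u_C$ and $W^s_C$. $\square$

## 8. Generic transversality inside the strata and along fixed circles

**Lemma 7 (genericity).** *For generic $g$:*

*(T) for all $H,C,p,q$, the manifolds $W^u_C(p)$ and $W^s_C(q)$ are transverse in $C$ at every $x\in C^*$ in their intersection;*

*(T′) if $n=3$, $\dim C=1$, every $h\in H$ acts on the normal bundle of $C$ by $\pm1$, and $\alpha\subset C^*$ is an open arc of $C\setminus\mathrm{Crit}f$ going from $p$ to $q$ such that $\mathrm{Hess}f$ has index $1$ on the normal spaces of $C$ at $p$ and at $q$, then $W^u(p)$ and $W^s(q)$ are transverse in $M$ along $\alpha$.*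

Here "$\alpha$ goes from $p$ to $q$" means that $f$ decreases along $\alpha$ from $p$ to $q$. For every invariant metric $\alpha$ is then the image of one trajectory.

*Proof.* **Step 1: reductions.** Since $f$ decreases strictly along nonconstant trajectories, $W^u(p)\cap W^s(p)=\{p\}$, where transversality holds because the Hessian is nondegenerate, and $W^u(p)\cap W^s(q)\neq\emptyset$ with $p\ne q$ implies $f(p)>f(q)$. So assume $f(p)>f(q)$. There are finitely many data $(H,C,p,q)$ and $\alpha$, so we may treat one at a time.

By the stable manifold theorem with continuous dependence on the vector field (Palis–de Melo, *Geometric Theory of Dynamical Systems*, Ch. 2 §6), each $g_0\in\mathcal M$ has an open neighborhood $\mathcal V$ with embeddings $e^u_g,e^s_g$ ($g\in\mathcal V$) of closed discs onto neighborhoods of $p$ in $W^u_C(p,g)$ and of $q$ in $W^s_C(q,g)$, continuous in $g$ in the $C^1$ topology. The same holds with $M$ in place of $C$. Put $W^u_m=\phi^g_m(\mathrm{im}\,e^u_g)$ and $W^s_m=\phi^g_{-m}(\mathrm{im}\,e^s_g)$. If $y\in W^u_C(p)$, then $\phi_{-t}(y)\to p$, so $y\in W^u_m$ for all large $m$; likewise every point of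 $W^s_C(q)$ lies in $W^s_m$ for all large $m$.

It suffices to find, for each $g_0$, a comeager set of good metrics in such a $\mathcal V$. Indeed $\mathcal M$ is Lindelöf, so countably many of the $\mathcal V$ cover it. The bad metrics in each are meager there, hence meager in $\mathcal M$, and a countable union of meager sets is meager. Fix such a $\mathcal V$.

**Step 2: (T), open conditions.** Let $K_1\subset K_2\subset\cdots$ be compact sets exhausting $S\cap C^*$, each contained in the interior of the next relative to $S\cap C^*$. Let $\mathcal U_{j,m}\subset\mathcal V$ be the set of $g$ for which $W^u_m$ and $W^s_m$ are transverse in $C$ at all points of $K_j\cap W^u_m\cap W^s_m$. We show that it is open. Let $g_k\to g$ in $\mathcal V$ with nontransverse points $x_k\in K_j$, given by disc parameters $a_k$ and $b_k$, so that $x_k=\phi^{g_k}_m(e^u_{g_k}(a_k))=\phi^{g_k}_{-m}(e^s_{g_k}(b_k))$. For a subsequence $a_k\to a$, $b_k\to b$, $x_k\to x\in K_j$, and $x$ is given by $a$ and $b$ for $g$. The discs and the flow maps depend on $g$ continuously in $C^1$, so the tangent spaces converge. Failure to span is a closed condition, so $W^u_m$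 and $W^s_m$ are not transverse at $x$ for $g$. So $g\notin\mathcal U_{j,m}$.

**Step 3: (T), dense conditions.** Let $g\in\mathcal V$, $S_C=S\cap C$, $A=W^u_C(p)\cap S$ and $B=W^s_C(q)\cap S$. The flow direction is tangent to $C$ and transverse to $S$, so $T_yS_C=T_yS\cap T_yC$, and $A,B$ are submanifolds of $S_C$. At points $y$ of $A\cap B$ we have $T_yW^u_C(p)=T_yA\oplus\mathbb R\nabla f$, $T_yW^s_C(q)=T_yB\oplus\mathbb R\nabla f$ and $T_yC=T_yS_C\oplus\mathbb R\nabla f$. So $A$ and $B$ are transverse in $S_C$ at $y$ if and only if $W^u_C(p)$ and $W^s_C(q)$ are transverse in $C$ at $y$.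

*Enough invariant fields.* Let $y\in S\cap C^*$ and $v\in T_yS_C=(T_yS)^H$. Extend $v$ to a field on $S$ supported so close to $y$ that its support misses the other points of the orbit $Gy$, and average over $G$. At $y$ only the elements of $G_y=H$ contribute, and they fix $v$; the average is $\frac{|H|}{|G|}v$ at $y$. So invariant fields, which are tangent to $S_C$ along $S_C$, take all values in $T_yS_C$. By compactness there are invariant $Z_1,\dots,Z_r$ that span $T_yS_C$ for all $y$ in a compact neighborhood $K'$ of $K_j$ in $S_C$.

*Parametric transversality.* For $\lambda\in\mathbb R^r$ let $\psi_\lambda$ be the time-one flow of $\sum\lambda_iZ_i$, and $\Psi(\lambda,a)=\psi_\lambda(a)$ for $a\in S_C$. At $\lambda=0$, $\partial_{\lambda_i}\Psi=Z_i(a)$. By compactness of $K'$ there is $\delta>0$ such that for $|\lambda|<\delta$ the $\lambda$-derivatives of $\Psi$ span the tangent space of $S_C$ at $\Psi(\lambda,a)$ for all $a\in K'$, and also $\psi_\lambda^{-1}(K_j)\subset\mathrm{int}\,K'$. So $\Psi$ restricted to $\{|\lambda|<\delta\}\times(A\cap\mathrm{int}\,K')$ is a submersion to $S_C$, and the parametric transversality theorem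 says: for almost every such $\lambda$, $\psi_\lambda(A\cap\mathrm{int}\,K')$ is transverse to $B$. For these $\lambda$, $\psi_\lambda(A)$ is transverse to $B$ at all points of $K_j$, because a point of $K_j\cap\psi_\lambda(A)$ comes from $A\cap\mathrm{int}\,K'$. By Lemma 6 with $Z=\sum\lambda_iZ_i$, $W^u_C(p,g_Z)\cap S=\psi_\lambda(A)$ and $W^s_C(q,g_Z)\cap S=B$. So $g_Z\in\mathcal U_{j,m}$ as soon as $g_Z\in\mathcal V$, and $g_Z\to g$ as $\lambda\to0$. Hence $\mathcal U_{j,m}$ is dense in $\mathcal V$.

**Step 4: (T), conclusion.** Let $g\in\bigcap_{j,m}\mathcal U_{j,m}$, a comeager set in $\mathcal V$. A point of $S\cap C^*\cap W^u_C(p)\cap W^s_C(q)$ lies in some $K_j$, and in $W^u_m\cap W^s_m$ for large $m$, so transversality holds there. Every trajectory from $p$ to $q$ crosses $S$, isotropy is constant along it, and transversality is flow-invariant. So transversality holds on all of $C^*$.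

**Step 5: (T′).** Let $\{x\}=\alpha\cap S$, a point which does not depend on $g$. Using discs in $M$, let $\mathcal U'_m\subset\mathcal V$ be the set of $g$ such that $W^u_m$ and $W^s_m$ are transverse in $M$ at $x$ whenever $x\in W^u_m\cap W^s_m$. It is open by the argument of Step 2 with $\{x\}$ in place of $K_j$.

*Density.* Since $f|_C$ decreases from $p$ to $q$ along $\alpha$ and is Morse, $p$ is a maximum and $q$ a minimum of $f|_C$. With normal index $1$ at both, $\mathrm{ind}(p)=2$ and $\mathrm{ind}(q)=1$, so $W^u(p)$ and $W^s(q)$ are surfaces, and both contain $\alpha$. The space $T_xS=\ker d_xf$ is an $H$-invariant complement of $T_xC=(T_xM)^H$, so it is the nontrivial isotypic part of $T_xM$, on which $H$ acts by $\pm1$. The lines $L_x=T_x(W^u(p)\cap S)$ and $K_x=T_x(W^s(q)\cap S)$ in the plane $T_xS$ satisfy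
$$T_xW^u(p)=T_xC\oplus L_x,\qquad T_xW^s(q)=T_xC\oplus K_x,$$
so transversality at $x$ means $L_x\ne K_x$. Linearize the $H$-action on the surface $S$ near $x$: in coordinates $v\in\mathbb R^2$ every $h\in H$ acts by $\pm1$. Let $J$ be the rotation by $\pi/2$ and $\rho$ a bump function equal to $1$ near $0$ with small support. The field $\theta\rho(|v|)Jv$ is $H$-invariant, since $J$ commutes with $\pm1$. As $G_x=H$, it extends to a $G$-invariant field $Z$ on $S$ supported near the orbit $Gx$. Then $\psi_Z(x)=x$, and $d\psi_Z(x)$ is the rotation by $\theta$. By Lemma 6, passing to $g_Z$ replaces $L_x$ by its rotation by $\theta$ and keeps $K_x$. For all small $\theta\ne0$ the two lines are different, so $g_Z\in\mathcal U'_m$ once $g_Z\in\mathcal V$. So $\mathcal U'_m$ is dense.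

For $g$ in the comeager set $\bigcap_m\mathcal U_m'$, transversality holds at $x$, since $x\in W^u_m\cap W^s_m$ for large $m$, and hence along the trajectory $\alpha$. $\square$

## 9. Normal parts of rank at most two: proof of Theorem 5

The next lemma says that when no normal direction leaves $F$ at $p$ (or enters at $q$), the whole manifold stays in $F$. It is what we used by hand on the tori.

**Lemma 8.** *Let $F$ be a component of $M^{H'}$, $H'\le G$, and $p\in F$ critical. If $\mathrm{Hess}f$ is positive definite on the normal space of $F$ at $p$, then $W^u(p)=W^u_F(p)\subset F$. If $q\in F$ is critical and $\mathrm{Hess}f$ is negative definite on the normal space of $F$ at $q$, then $W^s(q)=W^s_F(q)\subset F$.*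

Here the normal space is the sum of the nontrivial $H'$-isotypic parts.

*Proof.* All negative directions at $p$ are tangent to $F$, so $W^u_F(p)\subset W^u(p)$ are flow-invariant manifolds of equal dimension. So $W^u_F(p)$ contains a neighborhood of $p$ in $W^u(p)$. For $y\in W^u(p)$ the point $\phi_{-t}(y)$ lies in this neighborhood for large $t$, so it lies in $W^u_F(p)$, and flowing forward, $y\in W^u_F(p)$. The second statement follows in the same way, with time reversed. $\square$

**Proof of Theorem 5.** Let $g$ be as in Lemma 7 and $n\le3$. If $p=q$, the intersection is $\{p\}$ and transverse. Let $p\ne q$ and $x\in W^u(p)\cap W^s(q)$. It is enough to show that the intersection is clean near $x$.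

**Step 1: setting.** Put $H=G_x$, and let $C\ni x$ be the component of $M^H$, so $x\in C^*$. The trajectory through $x$ stays in the closed set $C$, so $p,q\in C$, and it is not constant, so $d:=\dim C\ge1$. Take $N,L,K$ as in (2), and let $a,b$ be the indices of $\mathrm{Hess}f$ on $N_p,N_q$. By (3), $\dim L_x=a$ and $\dim K_x=\mathrm{rank}\,N-b$, and the same holds on each isotypic part. We drop the index $x$ on $L_x$ and $K_x$.

By (T), $T_xW^u_C(p)+T_xW^s_C(q)=T_xC$. So if $L+K=N_x$, then $W^u(p)$ and $W^s(q)$ are transverse in $M$ at $x$, hence near $x$, and the intersection is clean near $x$. It remains to treat $L+K\neq N_x$. Since $n\le3$, one of the following holds: $d=n$, or $d=n-1$, or $d=1$ and $n=3$.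

**Step 2: $d=n$.** Here $N=0$, and the intersection is transverse.

**Step 3: $d=n-1$.** Now $N$ has rank $1$. If $L+K\ne N_x$, then $L=K=0$, so $a=0$ and $b=1$: $\mathrm{Hess}f$ is positive on $N_p$ and negative on $N_q$. By Lemma 8 with $F=C$, $W^u(p)=W^u_C(p)$ and $W^s(q)=W^s_C(q)$ lie in $C$. By (T) they are transverse in $C$ at $x$, hence near $x$. So near $x$ the intersection is a submanifold of $C$ with the right tangent spaces: it is clean near $x$.

**Step 4: $d=1$, $n=3$, the definite cases.** Now $N$ has rank $2$, $C$ is a circle, and $T_xW^u_C(p)=T_xW^s_C(q)=T_xC$, because the trajectory through $x$ lies in $C$.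

If $a=0$, Lemma 8 gives $W^u(p)=W^u_C(p)\subset C$. Then $W^u(p)\cap W^s(q)=W^u_C(p)\cap W^s_C(q)$. Both are $1$-dimensional, hence open in $C$, so the intersection is a union of open arcs of $C$. At its points $TW^u(p)=TC$ and $TW^s(q)\supset TC$, so the tangent spaces intersect in $TC$, and the intersection is clean. If $b=2$, the same argument works with the roles of $W^u(p)$ and $W^s(q)$ exchanged. If $a=2$, then $L=N_x$; if $b=0$, then $K=N_x$; in both cases $L+K=N_x$. There remains $a=b=1$, where $\dim L=\dim K=1$.

**Step 5: $d=1$, $n=3$, $a=b=1$.** We go through the possible $H$-representations $N_x$, which has dimension $2$ and no trivial summand.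

*$N_x$ irreducible.* This is impossible: $L$ would be an invariant line.

*$N=N_\chi\oplus N_\psi$ with $\chi\ne\psi$ nontrivial characters $H\to\{\pm1\}$.* Then $L=L_\chi\oplus L_\psi$ and $K=K_\chi\oplus K_\psi$, so each of the lines $L,K$ is one of $N_{\chi,x},N_{\psi,x}$. Suppose $L+K\neq N_x$. After renaming, $L=K=N_{\chi,x}$ and $L_\psi=K_\psi=0$. Let $F\ni x$ be the component of $M^{\ker\chi}$. The kernels of $\chi$ and $\psi$ both have index $2$ in $H$ and are different, since $\chi\ne\psi$. So $\ker\chi\not\subset\ker\psi$, and some element of $\ker\chi$ acts by $-1$ on $N_\psi$, while $\ker\chi$ acts trivially on $TC$ and on $N_\chi$. Since $C$ is connected, contains $x$, and lies in $M^{\ker\chi}$, we have $C\subset F$. Along $C$, $TF=TC\oplus N_\chi$; so $F$ is a surface whose normal space along $C$ is $N_\psi$. By (3), $L_\psi=0$ means that $\mathrm{Hess}f$ is positive on $N_{\psi,p}$, and $K_\psi=0$ means that it is negative on $N_{\psi,q}$. By Lemma 8 with $H'=\ker\chi$, $W^u(p)$ and $W^s(q)$ lie in $F$. Their tangent spaces at $x$ both equal $T_xC\oplus N_{\chi,x}=T_xF$, so both are surfaces in the surface $F$ and open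 in it. Their intersection is open in $F$ near $x$, with both tangent spaces equal to $TF$ there: it is clean near $x$.

*$N=N_\chi$ with a nontrivial character $\chi:H\to\{\pm1\}$ of multiplicity $2$.* Then every $h\in H$ acts on $N$ by $\pm1$. Let $\alpha$ be the arc of $C\setminus\mathrm{Crit}f$ through $x$. It is the trajectory through $x$, so it goes from $p$ to $q$, and it lies in $C^*$ since isotropy is constant along it. As $a=b=1$, (T′) applies and gives transversality at $x$.

A two-dimensional real representation that is not irreducible is a sum of two real characters with values $\pm1$, so these cases are all. Hence near each of its points $W^u(p)\cap W^s(q)$ is a submanifold whose tangent spaces are the intersections of the tangent spaces. It is clean, for all $p,q$. $\blacksquare$
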